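# Where a randomly rotated curve first hits the boundary of a plane domain

## Rays, and hit points that form a polar graph

Let $\Omega$ be a nonempty bounded open set in the plane $\mathbb R^2=\mathbb C$ and fix a point $z\in\Omega$. Choose a direction $\theta$ uniformly at random in $[0,2\pi]$, walk from $z$ in a straight line in that direction, and stop at the first point outside $\Omega$. That point lies on $\partial\Omega$, and its law is a probability measure $\mu_z$ on $\partial\Omega$. The boundary of a bounded open set can have positive area. Can $\mu_z$ see this area?

We write $|\cdot|$ for Lebesgue measure in whatever dimension is relevant (on complex numbers and vectors it is the usual absolute value or norm), and $\mathbb T=\mathbb R/2\pi\mathbb Z$ for the circle of directions. The directions $0$ and $2\pi$ give the same walk, so we may draw $\theta$ uniformly from $\mathbb T$.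

**Definition.** A finite Borel measure $\mu$ on the plane is *singular* (with respect to area) if there is a Borel set $N$ with $|N|=0$ that carries all the mass of $\mu$.

For example, arc length on a circle is singular, and area restricted to a compact set of positive area is not.

**Special case A (rays).** If the walk is along straight rays, then $\mu_z$ is singular for every $z\in\Omega$.

**Proof.** Let $\rho(\theta)=\inf\{t\ge0: z+te^{i\theta}\notin\Omega\}$. If $\rho(\theta)>t$, the segment $\{z+ue^{i\theta}:0\le u\le t\}$ is a compact subset of $\Omega$, so it has positive distance from the complement, and the segments in nearby directions are also in $\Omega$. Hence $\{\rho>t\}$ is open for each $t$, and $\rho$ is a Borel function. The hit points form the set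
$$G=\{z+\rho(\theta)e^{i\theta}:\theta\in\mathbb T\}.$$
In polar coordinates around $z$, which are a homeomorphism from $\mathbb T\times(0,\infty)$ onto $\mathbb C\setminus\{z\}$, this is the graph $\{(\theta,r): r=\rho(\theta)\}$. It is Borel, and each ray from $z$ meets it in exactly one point, so
$$|G|=\int_{\mathbb T}\int_0^\infty 1_{\{r=\rho(\theta)\}}\,r\,dr\,d\theta=0 .$$
Since $\mu_z(G)=1$, we are done. $\blacksquare$

There is a second way to compute $|G|$, which slices by circles instead of rays. On the circle of radius $r$ about $z$, the hit points are the points $z+re^{i\theta}$ with $\rho(\theta)=r$. The sets $\{\rho=r\}$, $r>0$, are pairwise disjoint, so only countably many of them can have positive measure. For all other $r$ the slice of $G$ is null, and integration over $r$ gives $|G|=0$ again.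

Now replace the ray by an arbitrary continuous curve that leaves every bounded set. The curve may spiral, run back and forth, cross itself, or fill regions. What changes? The hit point obtained from the angle $\theta$ no longer lies in the direction $\theta$: it lies in a direction that also depends on where the curve is when it hits. Different angles may hit in the same direction, so the hit points need not form a polar graph.

## Hitting times of a rotated curve

Let $\gamma:[0,\infty)\to\mathbb C$ be continuous with unbounded image. Only the differences $\gamma(t)-\gamma(0)$ matter, so we assume $\gamma(0)=0$. Put $K=\mathbb C\setminus\Omega$, a closed set. For $z\in\Omega$ and $\theta\in\mathbb T$ define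
$$\tau(\theta)=\inf\{t\ge0: z+e^{i\theta}\gamma(t)\in K\},\qquad w(\theta)=z+e^{i\theta}\gamma(\tau(\theta)).$$
Since $\Omega$ is bounded and $\gamma$ is not, $\tau(\theta)<\infty$. Since $K$ is closed and $\gamma$ is continuous, the infimum is attained, so $w(\theta)\in K$. Since $z\in\Omega$, we have $\tau(\theta)>0$ and $w(\theta)\neq z$. At times just before $\tau(\theta)$ the curve is in $\Omega$, so $w(\theta)\in\partial\Omega$. The law of $w(\theta)$ for uniform $\theta$ is denoted $\mu_z$.

The conjecture, from Itai Benjamini and Alexander Shamov, "Where does a random process hit a fractal barrier?", arXiv:1608.00505 (2016), is posed for $\Omega$ a simply connected bounded domain. It says that for any $\gamma$ and $\Omega$, for almost every root $z\in\Omega$ (with respect to area), $\mu_z$ is carried by a Borel set of zero area, that is, $\mu_z$ is singular. We shall prove that the conjecture is true, and in fact for *every* root, without simple connectivity.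

**Lower semicontinuity.** A function $\tau$ is *lower semicontinuous* if $\{\tau>t\}$ is open for every $t$. Such a function is Borel, and it attains its minimum on every nonempty compact set. (If $a$ is the infimum over the compact set, then the sets $\{\tau\le a'\}$, $a'>a$, cut the compact set in nested nonempty closed sets, which have a common point.)

Our $\tau$ is lower semicontinuous:
$$\{\theta:\tau(\theta)>t\}=\{\theta: z+e^{i\theta}\gamma([0,t])\subset\Omega\},$$
and the right side is open because $\gamma([0,t])$ is compact. It follows that $\tau$ and $w$ are Borel.

**Example 1.** Let $\Omega$ be the disc $\{|w|<2\}$ with the segment $[1,2)$ of the real axis removed, let $z=0$, and let $\gamma(t)=t$. Then $\tau(0)=1$ and $\tau(\theta)=2$ for all other $\theta$. The function jumps down at the slit, as lower semicontinuity allows. Here a single value, $2$, is taken on a set of positive measure.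

This last phenomenon matters throughout. Put
$$S=\{s\ge0:\ |\{\theta\in\mathbb T:\tau(\theta)=s\}|>0\}.$$
The sets $\{\tau=s\}$ are disjoint, so $S$ is countable. In Example 1, $S=\{2\}$.

## Curves that return to a radius countably often

The circle-slicing proof of Special case A goes further than rays.

**Special case B.** Suppose that for almost every $r>0$ the set $\{s:|\gamma(s)|=r\}$ is countable. Then $\mu_z$ is singular for every $z\in\Omega$.

This covers rays, spirals with $|\gamma|$ strictly increasing, and paths made of countably many nondegenerate straight segments, since a circle meets a line in at most two points.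

**Proof.** By Lusin's theorem there are compact sets $F_j\subset\mathbb T$ with $|\mathbb T\setminus F_j|<1/j$ on which $w$ is continuous. The set $G=\bigcup_j w(F_j)$ is a countable union of compact sets, hence Borel, and $\mu_z(G)=1$. Take $r>0$ with $\{s:|\gamma(s)|=r\}$ countable and $r\notin\{|\gamma(s)|:s\in S\}$. This excludes only a null set of $r$. A point of $G$ on the circle of radius $r$ about $z$ is $z+e^{i\theta}\gamma(s)$ with $s=\tau(\theta)$ and $|\gamma(s)|=r$. If $\gamma(s)=re^{i\alpha}$, the polar angles of the points that come from this $s$ form a translate, by $\alpha$, of a subset of $\{\tau=s\}$. That set is null, because $s\notin S$. There are countably many $s$, so $G$ meets the circle in a null set. Integration in polar coordinates gives $|G|=0$. $\blacksquare$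

For a general curve this argument stops at the words "there are countably many $s$". Start, for instance, with a curve that fills the square $[0,1]^2$ from the corner $0$, such as Hilbert's, and continue it to infinity along a ray. For every $0<r<1$ the curve passes through all points of a quarter circle of radius $r$, so it has radius $r$ at uncountably many times. We still know that for all but countably many $r$ the set $\Theta_r=\{\theta:|w(\theta)-z|=r\}$ is null, because these sets are disjoint. But the hit points on the circle have polar angles $\theta+\arg\gamma(\tau(\theta))$ with $\theta\in\Theta_r$, and the shift now varies with $\theta$. A variable shift can turn a null set into one of positive measure. If $C\subset[0,1]$ is the Cantor set and $c$ the Cantor function, then $x\mapsto x+c(x)$ is a homeomorphism of $[0,1]$ onto $[0,2]$. It translates each gap of $C$, and the gaps have total length $1$, so $C$ is mapped onto a set of measure $2-1=1$. We do not claim that hitting maps realize this. The point is that the smallness of $\Theta_r$ alone proves nothing.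

To get further, compare angles *at one common time $s$*. Then the shift $\arg\gamma(s)$ is the same for all of them, and it is harmless. The second change is to stop measuring the set of hit points directly. Instead we find a local property of the boundary that fails at almost every point of $K$ but holds at almost every hit point. The Lebesgue density theorem suggests which property to take.

## How much of a small circular arc lies in $\Omega$

We recall the **Lebesgue density theorem**: if $A\subset\mathbb R^d$ is measurable, then for a.e. $x\in A$,
$$\frac{|A\cap B(x,r)|}{|B(x,r)|}\to1\quad\text{as }r\to0 .$$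
Such an $x$ is called a *density point* of $A$. The same holds on $\mathbb T$ with intervals centered at $x$. For $A=[0,1]\subset\mathbb R$, the density points in $A$ are those of $(0,1)$; at the endpoints the ratio tends to $\frac12$.

Fix $z\in\Omega$. For $w=z+re^{i\varphi}$ with $r>0$, and $0<h<\pi$, let
$$q_h(w)=\frac1{2h}\Big|\{\psi\in(\varphi-h,\varphi+h): z+re^{i\psi}\in\Omega\}\Big|,\qquad \bar q(w)=\limsup_{h\to0}q_h(w).$$
So $q_h(w)$ is the fraction of $\Omega$ in the arc of angular half-width $h$ about $w$, on the circle through $w$ with center $z$.

**Example 2.** In Example 1, at $w=1$ the unit circle about $0$ lies in $\Omega$ except for the point $1$ itself, so $q_h(1)=1$ for all $h$. At a point with $|w|=2$ the circle misses $\Omega$, and $q_h(w)=0$.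

For measurability, note that $q_h(w)=\frac1{2h}\int_{-h}^h 1_\Omega\big(z+(w-z)e^{iu}\big)\,du$, so $q_h$ is Borel in $w$ by Tonelli. It is continuous in $h$, so suprema and limsups over $h$ may be taken over rational $h$, and $\bar q$ is Borel. Define
$$N_z=\{w\in\partial\Omega:\bar q(w)\ge\tfrac12\}\ \cup\ \{w\in\partial\Omega:|w-z|=|\gamma(s)|\text{ for some }s\in S\}.$$
This is a Borel set.

**Theorem 1.** Let $\Omega$ be open and bounded, and $\gamma$ continuous and unbounded. For every $z\in\Omega$ we have $|N_z|=0$ and $\mu_z(N_z)=1$. Hence for every (in particular, almost every) root $z$ the measure $\mu_z$ is singular with respect to area, and the conjecture is true.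

**Step 1: $N_z$ has zero area.** This step uses only the density theorem. The second set in the definition lies in countably many circles, so it is null. For the first, fix $r>0$ and put $K_r=\{\varphi\in\mathbb T:z+re^{i\varphi}\in K\}$. If $\varphi\in K_r$ is a density point of $K_r$, then the fraction of $\Omega$ in small arcs about $z+re^{i\varphi}$ tends to $0$, so $\bar q(z+re^{i\varphi})=0$. Almost every $\varphi\in K_r$ is of this kind. Since $\partial\Omega\subset K$, the first set meets the circle of radius $r$ in a null set, for every $r>0$. Integration in polar coordinates shows that it has zero area.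

What remains is $\mu_z(N_z)=1$.

## The earliest angle in a cluster

Consider a small interval $I$ of angles, and in it the angle $\theta'$ whose curve hits first, at time $s_0$. At this time the other curves are still running. Their positions $z+e^{i\theta}\gamma(s_0)$ all lie on *one* circle about $z$, namely the circle through $w(\theta')$, and they are arranged on it in the same way as the angles in $I$. So they show an arc of $\Omega$ on that circle right next to $w(\theta')$. The angle $\theta'$ may be an endpoint of $I$, and then the arc extends to one side only. This is why the threshold is $\frac12$.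

Two points need care. First, an earliest angle is a single angle, and we want a statement about almost every angle. So we argue by contradiction inside a set of uniformly bad angles, and the earliest of these is bad too. Second, other curves may hit at exactly the time $s_0$, in which case their positions are not in $\Omega$. The set $S$ deals with this.

We prove slightly more than is needed:

**Claim.** For every $z\in\Omega$, we have $\bar q(w(\theta))\ge\frac12$ for a.e. $\theta$ with $\tau(\theta)\notin S$.

The claim gives $\mu_z(N_z)=1$. Indeed, suppose $w(\theta)\notin N_z$. Then $\bar q(w(\theta))<\frac12$. Also $|w(\theta)-z|=|\gamma(\tau(\theta))|$, so $\tau(\theta)\notin S$. By the claim, such $\theta$ form a null set.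

**Step 2: uniformly bad angles.** This step replaces the limsup by a bound that holds at all small scales. Let
$$E=\{\theta:\tau(\theta)\notin S,\ \bar q(w(\theta))<\tfrac12\},$$
a Borel set, and suppose that $|E|>0$. For rational $c<\frac12$ and $m\in\mathbb N$ put
$$E_{c,m}=\{\theta\in E: q_h(w(\theta))\le c\ \text{ for all }0<h\le1/m\}.$$
These sets are measurable, since rational $h$ suffice. Each $\theta\in E$ lies in one of them: take a rational $c$ with $\bar q(w(\theta))<c<\frac12$, and then $m$ large. So some $E_{c,m}$ has positive measure. We fix it.

**Step 3: a well-filled interval.** This step provides a compact cluster of bad angles that fills nearly all of an interval. By inner regularity choose a compact $F\subset E_{c,m}$ with $|F|>0$, and a density point $\theta_0\in F$ of $F$. Choose $\eta>0$ with $\frac12-\eta>c$. Then choose $0<h\le1/m$, $h<\pi/2$, such that $I=[\theta_0-h,\theta_0+h]$ satisfies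
$$|I\setminus F|\le2\eta h .$$

**Step 4: the earliest hit, and no ties.** This step puts almost all of the cluster into $\Omega$ at one time. The set $F\cap I$ is compact and contains $\theta_0$, so the lower semicontinuous function $\tau$ attains its minimum on it, at some $\theta'$. Let $s_0=\tau(\theta')$. Since $\theta'\in E$, we have $s_0\notin S$, that is, $|\{\tau=s_0\}|=0$. Hence $\tau(\theta)>s_0$ for a.e. $\theta\in F\cap I$, and therefore
$$z+e^{i\theta}\gamma(s_0)\in\Omega\qquad\text{for a.e. }\theta\in F\cap I. \tag{1}$$

**Step 5: the arc next to $w(\theta')$.** This step reads (1) on the circle and contradicts badness. Write $\gamma(s_0)=re^{i\alpha}$. Here $r>0$ because $w(\theta')\ne z$, and $w(\theta')=z+re^{i(\theta'+\alpha)}$. If $\theta'\ge\theta_0$ in the interval $I$, then $J=[\theta'-h,\theta']$ is contained in $I$; otherwise $J=[\theta',\theta'+h]$ is. By (1), $z+re^{i(\theta+\alpha)}\in\Omega$ for a.e. $\theta\in F\cap J$. The angles $\theta+\alpha$ with $\theta\in J$ are within $h$ of the polar angle $\theta'+\alpha$ of $w(\theta')$, so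
$$2h\,q_h(w(\theta'))\ \ge\ |F\cap J|\ \ge\ h-2\eta h,$$
that is, $q_h(w(\theta'))\ge\frac12-\eta>c$. But $\theta'\in F\subset E_{c,m}$ and $h\le1/m$, so $q_h(w(\theta'))\le c$. This contradiction shows $|E|=0$, which proves the claim and Theorem 1. $\blacksquare$

## Translating the curve: one null set for all curves

The set $N_z$ depends on $z$ and on $\gamma$. If we give up "every root" for "almost every root", a single set suffices, and rotations are not needed: we let the root vary instead of the angle. Arcs are replaced by balls.

**Theorem 2.** Let $\Omega\subset\mathbb R^d$ be open ($d\ge1$), and let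
$$N_\Omega=\Big\{w\in\partial\Omega:\ \limsup_{r\to0}\frac{|\Omega\cap B(w,r)|}{|B(w,r)|}\ge\tfrac12\Big\}.$$
Then $|N_\Omega|=0$. For every continuous $\gamma:[0,\infty)\to\mathbb R^d$ with $\gamma(0)=0$ and a.e. $z\in\Omega$ such that $z+\gamma$ leaves $\Omega$, the hitting point $w(z)=z+\gamma(\tau(z))$ lies in $N_\Omega$.

Here $\tau(z)=\inf\{t:z+\gamma(t)\notin\Omega\}$. As an example of the density condition, take $\Omega=(0,1)\cup(1,2)\subset\mathbb R$. The boundary points are $0,1,2$, with densities $\frac12,1,\frac12$, and $N_\Omega=\{0,1,2\}$.

**Consequence in the plane.** In the setting of the problem, apply Theorem 2 to each curve $e^{i\theta}\gamma$. The set $\{(z,\theta):\tau>t\}$ is open by the compactness argument used above, so $\tau$ and the hitting point are Borel in $(z,\theta)$. For each $\theta$ the hitting point is in $N_\Omega$ for a.e. $z$. By Fubini, for a.e. $z$ this is true for a.e. $\theta$. So $\mu_z(N_\Omega)=1$ for a.e. $z$, where $N_\Omega$ is a null set that depends only on $\Omega$.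

**Step 1: $N_\Omega$ is null.** The function $(x,r)\mapsto|\Omega\cap B(x,r)|$ is continuous, because $|B(x,r)\,\triangle\,B(x',r')|\to0$ as $(x',r')\to(x,r)$. So $N_\Omega$ is Borel. We have $N_\Omega\subset\partial\Omega\subset\Omega^c$, and at a.e. point of $\Omega^c$ the density of $\Omega$ is $0$ by the density theorem. Hence $|N_\Omega|=0$.

**Step 2: a small ball centered in a big ball.** The earliest root in a ball may lie on its boundary sphere. This step shows that about half of a small ball around it is still in the big ball; it replaces the choice of $J$. For $0<\lambda<\frac12$ let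
$$\kappa(\lambda)=\inf_{|x|\le1}\frac{|\bar B(0,1)\cap B(x,\lambda)|}{|B(0,\lambda)|}.$$
We show that
$$\liminf_{\lambda\to0}\kappa(\lambda)\ge\tfrac12. \tag{2}$$
If $|x|\le\frac12$, then $B(x,\lambda)\subset\bar B(0,1)$ and the ratio is $1$. Let $\frac12\le|x|\le1$ and $\hat x=x/|x|$. For $|y|<\lambda$ with $y\cdot\hat x\le-\lambda^2$,
$$|x+y|^2=|x|^2+2|x|\,y\cdot\hat x+|y|^2\le1+2\cdot\tfrac12\,(-\lambda^2)+\lambda^2=1 .$$
So $x+y\in\bar B(0,1)$ for all these $y$. Rotating $\hat x$ to the first coordinate direction and scaling by $1/\lambda$, we see that the ratio is at least
$$\frac{|\{y\in B(0,1):y_1\le-\lambda\}|}{|B(0,1)|},$$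
which does not depend on $x$ and tends to $\frac12$ as $\lambda\to0$. This proves (2).

**Step 3: uniformly bad roots.** This step is the analogue of Steps 2 and 3 for Theorem 1. The set $\{z\in\Omega:\tau(z)>t\}=\{z:z+\gamma([0,t])\subset\Omega\}$ is open, so $\tau$ is lower semicontinuous on $\Omega$ and $w$ is Borel on $\{\tau<\infty\}$. As before, $w(z)\in\partial\Omega$ and $\tau(z)>0$. If the claim of the theorem fails for some $\gamma$, then the set of $z\in\Omega$ with $\tau(z)<\infty$ and $w(z)\notin N_\Omega$ has positive measure. As it is a countable union over $c$ and $m$, there are a rational $c<\frac12$ and $m\in\mathbb N$ such that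
$$E=\{z\in\Omega:\tau(z)<\infty,\ |\Omega\cap B(w(z),r)|\le c\,|B(0,r)|\ \text{ for all }0<r\le1/m\}$$
has positive measure. It is measurable by the continuity noted in Step 1. Take a compact $F\subset E$ with $|F|>0$ and a density point $z_0\in F$ of $F$. By (2) there is $\lambda$ with $\kappa(\lambda)>c$. Take $\eta>0$ with $\kappa(\lambda)-\eta\lambda^{-d}>c$. Finally take $\rho>0$ with $\lambda\rho\le1/m$ such that $B=\bar B(z_0,\rho)$ has $|B\setminus F|\le\eta|B|$.

**Step 4: the earliest root.** This step finds too much of $\Omega$ near a bad hit point. Let $\tau$ attain its minimum over the compact nonempty set $F\cap B$ at $z'$, and put $s_0=\tau(z')$, so $0<s_0<\infty$. For $0\le s<s_0$, every root in $F\cap B$ is still running at time $s$, that is, $(F\cap B)+\gamma(s)\subset\Omega$. Intersect with the ball of radius $\lambda\rho$ about $z'+\gamma(s)$ and translate back by $\gamma(s)$: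
$$|\Omega\cap B(z'+\gamma(s),\lambda\rho)|\ \ge\ |F\cap B\cap B(z',\lambda\rho)|\ \ge\ |B\cap B(z',\lambda\rho)|-\eta|B| .$$
Since $z'\in B$, scaling by $1/\rho$ gives $|B\cap B(z',\lambda\rho)|\ge\kappa(\lambda)|B(0,\lambda\rho)|$. Also $|B|=\lambda^{-d}|B(0,\lambda\rho)|$. Hence
$$|\Omega\cap B(z'+\gamma(s),\lambda\rho)|\ \ge\ (\kappa(\lambda)-\eta\lambda^{-d})\,|B(0,\lambda\rho)|\qquad(0\le s<s_0). \tag{3}$$
Let $s\uparrow s_0$. The left side of (3) is continuous in the center of the ball, so the same bound holds at $w(z')=z'+\gamma(s_0)$. Its right side exceeds $c\,|B(0,\lambda\rho)|$, and $\lambda\rho\le1/m$. This contradicts $z'\in E$. $\blacksquare$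

No analogue of $S$ appears here. We looked at times $s<s_0$, when there are no ties to worry about, and passed to the limit. In Theorem 1 this was not possible: as $s\uparrow s_0$ the circle changes its radius, and the measure of $\Omega$ in an arc is not continuous in the radius. In Example 1, circles about $0$ of radius in $(1,2)$ lie in $\Omega$ except for one point, while the circle of radius $2$ misses $\Omega$ entirely.

## The disc: the threshold $\frac12$ and the exceptional circles

Let $\Omega$ be the disc with center $p$ and radius $R$, and let $\gamma(t)=t$.

**The constant in Theorem 2.** Let $w\in\partial\Omega$. The disc lies on one side of its tangent at $w$, so $|\Omega\cap B(w,r)|\le\frac12|B(w,r)|$. By (2), scaled by $R$, the ratio has liminf at least $\frac12$ as $r\to0$. So the density of $\Omega$ is exactly $\frac12$ at every boundary point. If $\frac12$ were replaced by a larger constant, $N_\Omega$ would be empty, so $\frac12$ is optimal.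

**The constant in Theorem 1.** Let $z\ne p$ and $\beta=\arg(z-p)$. Then
$$|z+re^{i\varphi}-p|^2=r^2+|z-p|^2+2r|z-p|\cos(\varphi-\beta). \tag{4}$$
At a boundary point $w=z+re^{i\varphi}$ that is not on the line through $z$ and $p$, the derivative of (4) in $\varphi$, which is $-2r|z-p|\sin(\varphi-\beta)$, is not zero. So along the circle about $z$ the point passes from inside the disc to outside, and $q_h(w)=\frac12$ for all small $h$. Only two boundary points are excluded, and each of them is hit for one $\theta$ only. Thus $\bar q=\frac12$ at $\mu_z$-a.e. point. Moreover $\tau(\theta)=t$ determines $\cos(\theta-\beta)$ by (4), with $r=t$ and $\varphi=\theta$, so it holds for at most two $\theta$, and $S=\emptyset$. With a constant larger than $\frac12$ in its definition, $N_z$ would have $\mu_z$-measure $0$. So $\frac12$ is optimal in Theorem 1.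

**The circles.** Let $z=p$. Then all hits occur at time $R$, so $S=\{R\}$. The circle of radius $R$ about $z$ misses $\Omega$, and $\bar q=0$ at every hit point. Without the exceptional circles, $N_z$ would be empty. They cannot be omitted.

## A star-shaped domain whose hitting measure is almost as spread out as area

For an individual root, "singular" cannot be strengthened to a condition on a gauge beyond area.

**Theorem 3.** Let $\omega:(0,1)\to(0,\infty)$ with $\omega(r)\to\infty$ as $r\to0$. There are a bounded star-shaped (hence simply connected) domain $\Omega$ with root $0$, and $\gamma$ a ray, such that $\mu_0(B(w,r))\le30\,r^2\omega(r)$ for all $w\in\partial\Omega$ and all small $r$. Consequently $\mu_0$, although singular by Theorem 1, gives no mass to any set of Hausdorff dimension $<2$ (choose $\omega(r)=\log(1/r)$ for small $r$).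

Recall that a set $A$ has Hausdorff dimension less than $s$ only if $\mathcal H^s(A)=0$, that is, for all $\varepsilon,\delta>0$ the set $A$ is covered by countably many sets $U_i$ of diameter less than $\delta$ with $\sum_i(\operatorname{diam}U_i)^s<\varepsilon$.

The domain will be $\{\rho e^{2\pi ix}:0\le\rho<f(x)\}$ with an oscillating $f$. Let $g(x)=\operatorname{dist}(x,\mathbb Z)$, and consider first $f(x)=1+g(bx)$ with one large frequency $b$. Fix $x$ and $1/b\le r<\frac12$. We look at the $y$ with $|y-x|<r$ and $|f(y)-f(x)|<r$. The interval $|y-x|<r$ meets at most $4rb+2\le6rb$ intervals $[\frac j{2b},\frac{j+1}{2b}]$. On each of them $f$ is affine with slope $\pm b$, so the $y$ in question have length at most $2r/b$ there. In total they have measure at most $12r^2$, comparable to the area of a disc of radius $r$. Below the scale $1/b$ this fails, because $f$ is affine with slope $\pm b$ away from its corners and the measure is then of order $r/b$. So we add higher frequencies, with summable weights $n^{-2}$. The weights cost a factor $n^2$, and $\omega$ pays for it.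

**Step 1: the construction.** Choose integers $b_n\ge2$, one after another, with
$$b_n\mid b_{n+1},\qquad b_{n+1}\ge b_n^2,\qquad b_{n+1}\ge4(n+1)^2b_n,$$
and with $b_n$ so large that $\omega(r)\ge(n+1)^2$ for all $0<r<1/b_n$. This is possible because $\omega(r)\to\infty$ as $r\to0$. Let
$$f(x)=1+\sum_{n\ge1}n^{-2}g(b_nx).$$
The series converges uniformly, so $f$ is continuous and $1$-periodic. Since $0\le g\le\frac12$ and $\frac12\sum n^{-2}=\pi^2/12<1$, its values are in $[1,2]$. Let $\Omega=\{\rho e^{2\pi ix}:0\le\rho<f(x)\}$, $\gamma(t)=t$, $z=0$. As $f$ is continuous and $f\ge1$, the set $\Omega$ is open, bounded and star-shaped about $0$. The points with $\rho>f(x)$ are exterior, so $\partial\Omega=\{f(x)e^{2\pi ix}\}$. The ray in direction $2\pi x$ hits at time $f(x)$. So $\mu_0$ is the image of $dx$ on $[0,1)$ under $x\mapsto f(x)e^{2\pi ix}$.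

**Step 2: from balls to inequalities on $f$.** This step removes the polar coordinates. We have
$$|\rho e^{2\pi ix}-\sigma e^{2\pi iy}|^2=(\rho-\sigma)^2+4\rho\sigma\sin^2(\pi(x-y)),$$
and $|\sin(\pi u)|\ge2|u|$ for $|u|\le\frac12$. So for $\rho,\sigma\ge1$ the distance is at least $|\rho-\sigma|$, and at least $|x-y|$ measured mod $1$. Hence, for $w=f(x)e^{2\pi ix}$ and $r<\frac12$,
$$\mu_0(B(w,r))\le\big|\{y:|y-x|<r,\ f(y)\in J\}\big|,\qquad J=(f(x)-r,f(x)+r), \tag{5}$$
where $y$ now ranges over an interval of $\mathbb R$ about $x$.

**Step 3: the lower frequencies do not spoil the slope.** Let $0<r<1/b_1$. There is a unique $n\ge2$ with $1/b_n\le r<1/b_{n-1}$. As in the one-frequency case, since $rb_n\ge1$, the interval $|y-x|<r$ meets at most $4rb_n+2\le6rb_n$ of the intervals $H=[\frac j{2b_n},\frac{j+1}{2b_n}]$. On each $H$ the function $g(b_ny)$ is affine with slope $\pm b_n$. Let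
$$h(y)=\sum_{k\le n}k^{-2}g(b_ky).$$
The terms with $k<n$ have together a Lipschitz constant at most
$$\sum_{k<n}k^{-2}b_k\le2b_{n-1}\le\frac{b_n}{2n^2},$$
because $b_k\le b_{n-1}$, $\sum k^{-2}<2$ and $b_n\ge4n^2b_{n-1}$. The term $k=n$ has slope $\pm b_n/n^2$ on $H$. Therefore
$$|h(y)-h(y')|\ge\frac{b_n}{2n^2}|y-y'|\qquad(y,y'\in H). \tag{6}$$

**Step 4: the higher frequencies are frozen on a lattice.** The sum $\sum_{l>n}l^{-2}g(b_ly)$ has no useful Lipschitz bound, but it is periodic. Write $y=\frac k{b_{n+1}}+u$ with $k\in\mathbb Z$ and $0\le u<1/b_{n+1}$. For $l>n$, $b_{n+1}$ divides $b_l$, so $b_ly$ and $b_lu$ differ by an integer, and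
$$T(u)=\sum_{l>n}l^{-2}g(b_ly)$$
depends only on $u$. Thus $f(y)=1+h(y)+T(u)$. Fix $u$. If $y\in H$ and $f(y)\in J$, then $h(y)$ lies in the interval $J-1-T(u)$, of length $2r$. By (6), any two such $y$ with this $u$ differ by at most $4n^2r/b_n$. They are spaced by multiples of $1/b_{n+1}$, so there are at most $4n^2rb_{n+1}/b_n+1$ such $k$. Integrating over $u\in[0,1/b_{n+1})$,
$$|\{y\in H:f(y)\in J\}|\le\frac{4n^2r}{b_n}+\frac1{b_{n+1}}\le\frac{5n^2r}{b_n},$$
because $1/b_{n+1}\le b_n^{-2}\le r/b_n$.

**Step 5: summation.** Adding up over the at most $6rb_n$ intervals $H$ in (5),
$$\mu_0(B(w,r))\le6rb_n\cdot\frac{5n^2r}{b_n}=30\,n^2r^2\le30\,r^2\omega(r),$$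
since $r<1/b_{n-1}$ implies $\omega(r)\ge n^2$. This holds for all $w\in\partial\Omega$ and $0<r<1/b_1$.

**Step 6: sets of dimension less than $2$.** Take $\omega(r)=\log(1/r)$. This step is the mass distribution principle, written out. Let $A$ have Hausdorff dimension less than $2$, and choose $s<2$ with $\mathcal H^s(A)=0$. Since $r^{2-s}\log(1/r)\to0$ as $r\to0$, there are $C$ and $\delta>0$ with $\mu_0(B(w,2r))\le Cr^s$ for all $w\in\partial\Omega$ and $0<r<\delta$. In particular, single points have no mass. Let $\varepsilon>0$ and cover $A$ by countably many sets $U_i$ of diameter $d_i<\delta$ with $\sum d_i^s<\varepsilon$. Those that miss $\partial\Omega$ carry no mass, and neither do those with $d_i=0$. Any other $U_i$ contains some $w_i\in\partial\Omega$ and lies in $B(w_i,2d_i)$, a set of mass at most $Cd_i^s$. So the outer $\mu_0$-measure of $A$ is at most $C\varepsilon$. As $\varepsilon$ was arbitrary, $A$ has no mass. $\blacksquare$
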